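# Types, profinite automorphisms, and the crystallographic groups $\mathbb Z[\zeta_m]\rtimes\mathbb Z$

## 1. Free abelian groups, where rigidity and homogeneity both hold

We begin with two notions that look unrelated, and with the one family of groups for which both are easy.

**Definition (type, homogeneity).** The type $\mathrm{tp}(u)$ of a finite tuple $u$ of elements of a group $G$ is the set of first-order formulas $\phi(x)$ in the language of groups with $G\models\phi(u)$. The group $G$ is ($\aleph_0$-)homogeneous if, for every $q\ge1$ and all $u,v\in G^q$ with $\mathrm{tp}(u)=\mathrm{tp}(v)$, there is $\sigma\in\mathrm{Aut}(G)$ with $\sigma(u)=v$.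

An automorphism preserves types, so tuples in one $\mathrm{Aut}(G)$-orbit always have the same type. Homogeneity is the converse. For instance, in $\mathbb Z$ the elements $2$ and $3$ have different types, because only $2$ satisfies $\exists y\,(x=y+y)$, while $2$ and $-2$ have the same type.

**Definition (profinite rigidity).** The profinite completion $\widehat G$ is the inverse limit of the finite quotients of $G$. A group is residually finite if its finite-index normal subgroups intersect trivially; then we regard it as a (dense) subgroup of $\widehat G$. A finitely generated residually finite group $G$ is profinitely rigid if every finitely generated residually finite group $G'$ with $\widehat{G'}\simeq\widehat G$ is isomorphic to $G$.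

Isomorphisms of profinite completions are topological throughout; by Nikolov–Segal this is no restriction for finitely generated profinite groups. We write $\widehat{\mathbb Z}=\prod_p\mathbb Z_p$, and $\widehat X=X\otimes\widehat{\mathbb Z}$ for a finitely generated abelian group $X$, which is its profinite completion.

**Proposition 1.** For every $n\ge1$ the group $\mathbb Z^n$ is profinitely rigid and homogeneous.

**Proof of rigidity.** Let $G'$ be finitely generated and residually finite with $\widehat{G'}\cong\widehat{\mathbb Z}^n$. Then $G'$ embeds in $\widehat{\mathbb Z}^n$, so it is abelian, torsion-free and finitely generated. Hence $G'\cong\mathbb Z^r$ and $\widehat{\mathbb Z}^r\cong\widehat{\mathbb Z}^n$. Reducing modulo $2$ gives $r=n$.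

**Proof of homogeneity.** Let $u,v\in(\mathbb Z^n)^q$ have the same type. By Smith normal form there are $M\in\mathrm{GL}_q(\mathbb Z)$ and a basis $e_1,\dots,e_n$ of $\mathbb Z^n$ such that $Mu=(d_1e_1,\dots,d_re_r,0,\dots,0)$ with all $d_i\ge1$. The tuples $Mu$ and $Mv$ again have the same type, and $\sigma(u)=v$ if and only if $\sigma(Mu)=Mv$. So we may assume $u=(d_1e_1,\dots,d_re_r,0,\dots,0)$.

The formulas $x_i=0$ ($i>r$) and $\exists y\,(d_iy=x_i)$ ($i\le r$) hold at $u$, hence at $v$. So $v_i=0$ for $i>r$, and $v_i=d_if_i$ for $i\le r$, where $f_i$ is unique because $\mathbb Z^n$ is torsion-free. The $f_i$ are linearly independent modulo each prime $p$. Indeed, if $\sum c_if_i\in p\mathbb Z^n$, then $v$ satisfies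
$$\exists y_1\cdots y_r\,\exists z\ \Big(\bigwedge_i d_iy_i=x_i\ \wedge\ \sum_i c_iy_i=pz\Big),$$
so $u$ does too. There $y_i$ must be $e_i$, so $p$ divides every $c_i$. Thus the matrix with rows $f_1,\dots,f_r$ has rank $r$ modulo every prime, its elementary divisors are all $1$, and $f_1,\dots,f_r$ extends to a basis of $\mathbb Z^n$. The automorphism that takes $e_i$ to $f_i$ for $i\le r$, and the remaining $e_i$ to the rest of that basis, maps $u$ to $v$. $\square$

Look at the case $n=1$ from the side of $\widehat{\mathbb Z}$. The group $\mathrm{Aut}(\widehat{\mathbb Z})=\widehat{\mathbb Z}^\times$ is uncountable, and $\mathrm{Aut}(\mathbb Z)=\{\pm1\}$. Still, if $a,b\in\mathbb Z$ and $\lambda a=b$ with $\lambda\in\widehat{\mathbb Z}^\times$, then $b=\pm a$. Indeed $a\in n\widehat{\mathbb Z}$ if and only if $b\in n\widehat{\mathbb Z}$, and $n\widehat{\mathbb Z}\cap\mathbb Z=n\mathbb Z$, so $a$ and $b$ have the same divisors. The extra automorphisms of the completion do not merge orbits of $\mathbb Z$.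

What changes if $\mathbb Z$ acts on something? Suppose its generator acts by an automorphism of finite order $m$. Then a unit $\lambda\in\widehat{\mathbb Z}^\times$ becomes visible through its residue modulo $m$. The map $\widehat{\mathbb Z}^\times\to(\mathbb Z/m)^\times$ is onto: for $j$ coprime to $m$ take $\lambda=j$ in $\mathbb Z_p$ for $p\mid m$ and $\lambda=1$ in the other $\mathbb Z_p$. But the units of $\mathbb Z$ only give the residues $\pm1$. Once $(\mathbb Z/m)^\times$ is larger than $\{\pm1\}$, the completion has symmetries that the group itself may lack. These notes turn that remark into a proof.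

## 2. Crystallographic groups and the three theorems

**Definition (crystallographic group).** A crystallographic group is a discrete cocompact subgroup of the isometry group of Euclidean space $\mathbb R^n$. Equivalently, it is a group $G$ with an extension
$$1\to T\to G\to G_0\to1,$$
where $T\cong\mathbb Z^n$ (the translation subgroup), $G_0$ is finite, and the action $\rho:G_0\to\mathrm{GL}_n(\mathbb Z)$ of $G_0$ on $T$ by conjugation is faithful. The number $n$ is the dimension. Such groups are finitely generated and residually finite.

Examples: $\mathbb Z^n$ with $G_0=1$; and $\mathbb Z\rtimes\mathbb Z$ where the generator acts by $-1$. In the latter take $T=\mathbb Z\times2\mathbb Z$. It is abelian, the quotient is $\mathbb Z/2$, and this acts by $-1$ on the first factor and trivially on the second, so faithfully. On the other hand, the extension $1\to\mathbb Z\to\mathbb Z\times\mathbb Z/2\to\mathbb Z/2\to1$ is not of the required kind, since the action is trivial.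

The question, from Simon André and Gianluca Paolini, "Homogeneity in Coxeter groups and split crystallographic groups", arXiv:2504.18354 (2025), is this: **are profinitely rigid crystallographic groups homogeneous?**

The answer is no. Let $\zeta_m$ be a primitive $m$-th root of unity. In $\mathbb Z[\zeta_m]\rtimes\mathbb Z$ the generator of $\mathbb Z$ acts as multiplication by $\zeta_m$.

**Theorem 1.** $G=\mathbb Z[\zeta_5]\rtimes\mathbb Z$ is crystallographic and profinitely rigid. The elements $u=2+\zeta_5$ and $v=2+\zeta_5^2$ of $\mathbb Z[\zeta_5]\subset G$ have the same type in $G$, but no automorphism of $G$ maps $u$ to $v$.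

This group is torsion-free (it is an extension of the torsion-free group $\mathbb Z$ by a torsion-free group), it has dimension $5$, and homogeneity fails already for single elements.

**Theorem 2.** For every crystallographic group $G$ and all tuples $u,v\in G^q$: $\mathrm{tp}(u)=\mathrm{tp}(v)$ if and only if some continuous automorphism of $\widehat G$ maps $u$ to $v$.

**Theorem 3.** For $m\ge3$, $s\ge0$ let $G_{m,s}=(\mathbb Z[\zeta_m]\rtimes_{\zeta_m}\mathbb Z)\times\mathbb Z^s$, a torsion-free crystallographic group of dimension $\varphi(m)+1+s$.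

1. $G_{m,s}$ is profinitely rigid if and only if $\mathbb Q(\zeta_m)$ has class number $1$.
2. $G_{m,s}$ is homogeneous if and only if $m\in\{3,4,6\}$.

So within this family the profinitely rigid non-homogeneous groups are exactly those with $\mathbb Q(\zeta_m)$ of class number $1$ and $m\notin\{3,4,6\}$. In particular, for every $n\ge5$ the group $G_{5,n-5}$ is a torsion-free profinitely rigid $n$-dimensional crystallographic group that is not homogeneous. No claim is made about dimensions $\le4$.

Here is the approach a sensible person would try towards a positive answer. Given $\mathrm{tp}(u)=\mathrm{tp}(v)$, produce an automorphism $\alpha$ of $\widehat G$ with $\alpha(u)=v$ (Theorem 2 says this can be done), and then use rigidity to bring $\alpha$ down to $G$. The second half is where it stops. Applied to the dense subgroup $\alpha(G)\subset\widehat G$, rigidity says that $\alpha(G)\cong G$, which was already clear. It says nothing about which automorphisms of $\widehat G$ come from $G$. So we reverse the direction: we look for an automorphism of $\widehat G$ that moves an element of $G$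 to an element of $G$ out of its $\mathrm{Aut}(G)$-orbit. For this to produce equal types, we first need to know that $G$ and $\widehat G$ agree on first-order statements.

## 3. The elementary embedding $G\preccurlyeq\widehat G$

Recall that $M\preccurlyeq N$ (elementary substructure) means that $M\subseteq N$ and that every formula has the same truth value in $M$ and in $N$ at tuples of $M$.

**Lemma 1.** $(\mathbb Z,+,1)\preccurlyeq(\widehat{\mathbb Z},+,1)$.

The plan is to show that suitable ultrapowers of the two sides are isomorphic, and to apply Łoś's theorem: an ultrapower satisfies the same sentences as the original structure.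

**Step 1: split the ultrapower of $\mathbb Z$.** Let $U$ be a nonprincipal ultrafilter on $\mathbb N=\{1,2,\dots\}$ and let $\mathbb Z^*$, $\widehat{\mathbb Z}^*$ be the ultrapowers. For $[x_k]\in\mathbb Z^*$ and $n\ge1$, the residue of $x_k$ modulo $n$ is constant for $U$-almost all $k$. These residues define a homomorphism $\mathbb Z^*\to\widehat{\mathbb Z}$. It is onto: for $r\in\widehat{\mathbb Z}$ choose $x_k\in\mathbb Z$ with $x_k\equiv r$ mod $k!$; then for each $n$ we have $x_k\equiv r$ mod $n$ for all $k\ge n$, and cofinite sets are in $U$. The kernel is $D=\bigcap_n n\mathbb Z^*$.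

The group $\mathbb Z^*$ is torsion-free. So $D$ is divisible: if $d\in D$ and $n\ge1$, write $d=ny$; for each $l\ge1$ also $d=nlz$, hence $y=lz$, so $y\in D$. Being torsion-free and divisible, $D$ is a $\mathbb Q$-vector space. Moreover $D\cap\mathbb Z=0$, since no nonzero integer is divisible by all $n$. Divisible abelian groups are injective, so the map $D\oplus\mathbb Z\to D$ that is the identity on $D$ and $0$ on $\mathbb Z$ extends to a homomorphism $\mathbb Z^*\to D$. Let $E$ be its kernel. Then $\mathbb Z\subseteq E$ and $\mathbb Z^*=E\oplus D$, and reduction gives an isomorphism $E\cong\widehat{\mathbb Z}$ with $1\mapsto1$.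

**Step 2: split the ultrapower of $\widehat{\mathbb Z}$.** Since $\widehat{\mathbb Z}/n\widehat{\mathbb Z}=\mathbb Z/n$, the same recipe gives a reduction map $\widehat{\mathbb Z}^*\to\widehat{\mathbb Z}$ with kernel $D'=\bigcap_n n\widehat{\mathbb Z}^*$. On the diagonal copy of $\widehat{\mathbb Z}$ it is the identity, so $\widehat{\mathbb Z}^*=\widehat{\mathbb Z}\oplus D'$. As before, $D'$ is a $\mathbb Q$-vector space.

**Step 3: count dimensions.** Both ultrapowers have cardinality $2^{\aleph_0}$: they surject onto $\widehat{\mathbb Z}$, and they have at most $(2^{\aleph_0})^{\aleph_0}=2^{\aleph_0}$ elements. The map $[x_k]\mapsto[k!\,x_k]$ is well defined and injective on both, and it takes values in $D$, respectively $D'$, because $n\mid k!$ for all $k\ge n$. So $D$ and $D'$ have cardinality $2^{\aleph_0}$. An uncountable $\mathbb Q$-vector space has dimension equal to its cardinality, so $D\cong D'$.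

**Step 4: conclude.** By Steps 1–3, $(\mathbb Z^*,+,1)\cong(\widehat{\mathbb Z}\oplus D',+,1)=(\widehat{\mathbb Z}^*,+,1)$. By Łoś's theorem, $(\mathbb Z,+,1)$ and $(\widehat{\mathbb Z},+,1)$ satisfy the same sentences. Every element of $\mathbb Z$ is a multiple of $1$, so a formula evaluated at integers is equivalent to a sentence about $1$. Hence $\mathbb Z\preccurlyeq\widehat{\mathbb Z}$. $\square$

**Lemma 2.** If $G$ is crystallographic, then $G\preccurlyeq\widehat G$. Consequently, if $u,v\in G^q$ and $\alpha(u)=v$ for some $\alpha\in\mathrm{Aut}(\widehat G)$, then $\mathrm{tp}(u)=\mathrm{tp}(v)$.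

**Step 1: coordinates on $G$ and $\widehat G$.** Choose representatives $g_x\in G$ of $x\in G_0$, with $g_1=1$. Every element of $G$ is uniquely $a\,g_x$ with $a\in T=\mathbb Z^n$, and $(a\,g_x)(b\,g_y)=a\,(g_xbg_x^{-1})\,g_xg_y$. So $G=\mathbb Z^n\times G_0$ as a set, with
$$(a,x)(b,y)=\big(a+\rho(x)b+c(x,y),\ xy\big),\qquad c(x,y)\in\mathbb Z^n. \tag{1}$$
A finite-index subgroup $H$ of $G$ contains $lT$ for $l=[T:H\cap T]$, and $lT$ is normal of finite index in $G$. So the quotients $G/lT=(\mathbb Z/l)^n\times G_0$ are cofinal among the finite quotients, and $\widehat G=\varprojlim G/lT=\widehat{\mathbb Z}^n\times G_0$ with the same formula (1). In particular $\widehat T=\widehat{\mathbb Z}^n\times\{1\}$ is the closure of $T$, it is open, and $\widehat G/\widehat T=G_0$.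

**Step 2: translate formulas.** The identity and inverses are definable from multiplication, so every group formula can be written with atomic subformulas $xy=z$ and $x=y$ only. For a group formula $\phi(x_1,\dots,x_k)$ and $h\in G_0^k$ we define a formula $\phi_h(a_1,\dots,a_k)$ in the language $(+,1)$, each $a_i$ being an $n$-tuple of variables, such that
$$G\models\phi\big((a_i,h_i)_i\big)\iff\mathbb Z\models\phi_h(a),\qquad \widehat G\models\phi\big((a_i,h_i)_i\big)\iff\widehat{\mathbb Z}\models\phi_h(a).$$
For $x_1x_2=x_3$: if $h_1h_2\ne h_3$, the formula $\phi_h$ is false; otherwise it is the system $a_1+\rho(h_1)a_2+c(h_1,h_2)=a_3$ of $n$ linear equations, where integer constants are multiples of $1$. For $x_1=x_2$: false if $h_1\neq h_2$, otherwise $a_1=a_2$. Boolean connectives are respected. For $\exists x\,\phi$ take the finite disjunction over $g\in G_0$ of $\exists a\,\phi_{(h,g)}$. By (1), and its validity in $\widehat G$, this works on both sides with the same $\phi_h$.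

**Step 3: conclude.** By Lemma 1, $\phi_h$ has the same truth value in $\mathbb Z$ and in $\widehat{\mathbb Z}$ at integers. Hence $G\preccurlyeq\widehat G$. If $\alpha(u)=v$ with $\alpha\in\mathrm{Aut}(\widehat G)$, then
$$\mathrm{tp}_G(u)=\mathrm{tp}_{\widehat G}(u)=\mathrm{tp}_{\widehat G}(v)=\mathrm{tp}_G(v).\qquad\square$$

## 4. Elements $2+\zeta_5$ and $2+\zeta_5^2$: same type, different orbits

Write $\zeta=\zeta_5$, $A=\mathbb Z[\zeta]$ and $G=A\rtimes\mathbb Z$, so
$$(a,k)(b,l)=(a+\zeta^kb,\ k+l). \tag{2}$$

**Step 1: $G$ is crystallographic; its completion.** Let $T=A\times5\mathbb Z$. Since $\zeta^5=1$, $T$ is abelian, and $T\cong\mathbb Z^4\times\mathbb Z=\mathbb Z^5$. It is the kernel of $G\to\mathbb Z\to\mathbb Z/5$, hence normal with $G/T\cong\mathbb Z/5$. Conjugation by $(0,1)$ sends $(b,5l)$ to $(\zeta b,5l)$: the generator acts by $\zeta$ on $A$ and trivially on $5\mathbb Z$. This action of $\mathbb Z/5$ is faithful, so $G$ is crystallographic. As $G/lT=(A/lA)\rtimes(\mathbb Z/5l)$, we get $\widehat G=\widehat A\rtimes\widehat{\mathbb Z}$, where $\lambda\in\widehat{\mathbb Z}$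 acts as $\zeta^{\lambda\bmod5}$. Also $\widehat T=\widehat A\times5\widehat{\mathbb Z}$ is open.

**Step 2: an automorphism of $\widehat G$ that $G$ cannot see.** Choose $\lambda\in\widehat{\mathbb Z}^\times$ with $\lambda\equiv2$ mod $5$ (for example $2$ in $\mathbb Z_5$ and $1$ in the other $\mathbb Z_p$). Let $\sigma$ be the ring automorphism of $A$ with $\sigma(\zeta)=\zeta^2$, extended to $\widehat A$, and put $\alpha(a,k)=(\sigma(a),\lambda k)$ on $\widehat G$. It is bijective, and it is a homomorphism since
$$\sigma(a+\zeta^kb)=\sigma(a)+\zeta^{2k}\sigma(b)=\sigma(a)+\zeta^{\lambda k}\sigma(b).$$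
So for every $a\in A$ the elements $a$ and $\sigma(a)$ have the same type in $G$, by Lemma 2.

**Step 3: what automorphisms of $G$ do on $A$.** We show that $A$ is characteristic and that $\tau\in\mathrm{Aut}(G)$ has a rigid form on it. The commutator of $(0,1)$ with $(a,0)$ is $(\zeta a-a,0)$, so $[G,G]\supseteq(1-\zeta)A$. Modulo $(1-\zeta)A$ the action on $A$ is trivial, so the quotient is abelian and $[G,G]=(1-\zeta)A$. This has finite index in $A$, because $1-\zeta$ divides its norm, a nonzero integer. As $G/A\cong\mathbb Z$ is torsion-free,
$$A=\{x\in G:\ x^n\in[G,G]\text{ for some }n\ge1\},$$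
and $A$ is characteristic. So $\tau$ induces some $\varepsilon=\pm1$ on $G/A\cong\mathbb Z$, say $\tau(0,1)=(b,\varepsilon)$. Apply $\tau$ to $\zeta a=(0,1)\,a\,(0,1)^{-1}$. As $A$ is abelian, conjugation by $(b,\varepsilon)$ on $A$ is multiplication by $\zeta^\varepsilon$, so $\tau(\zeta a)=\zeta^\varepsilon\tau(a)$. With $\eta=\tau(1)$, where $1$ denotes the element $1\in A$, we obtain for every $f\in\mathbb Z[x]$
$$\tau(f(\zeta))=f(\zeta^\varepsilon)\,\eta. \tag{3}$$
Since $\tau(A)=A$, we have $A=A\eta$, so $\eta\in A^\times$.

Now compare Steps 2 and 3. With pairs we would be done: $(1,\zeta)$ and $(1,\zeta^2)$ have the same type by $\alpha$, but $\tau(1)=1$ forces $\eta=1$, and then $\tau(\zeta)=\zeta^{\pm1}\ne\zeta^2$. For a single element, however, the free unit $\eta$ gets in the way. The map $(a,k)\mapsto(\eta a,k)$ is an automorphism of $G$ for every $\eta\in A^\times$. So the first elements one tries fail: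

* $u=\zeta$, $\sigma(u)=\zeta^2$: multiply by the unit $\zeta$. More generally all units of $A$ lie in one $\mathrm{Aut}(G)$-orbit, and $\sigma$ maps units to units.
* $u=1-\zeta$, $\sigma(u)=1-\zeta^2=(1+\zeta)(1-\zeta)$. Here $1+\zeta$ is a unit, with inverse $\dfrac{1-\zeta}{1-\zeta^2}=\dfrac{1-\zeta^6}{1-\zeta^2}=1+\zeta^2+\zeta^4$. So $u$ and $\sigma(u)$ are again in one orbit.

We need $u$ such that $\sigma(u)$ is not a unit multiple of $u$ or of its complex conjugate. A homomorphism to a finite field that kills $\sigma(u)$ and neither of these two will certify this. The element $2+\zeta$ has norm $\prod_k(2+\zeta^k)=\Phi_5(-2)=16-8+4-2+1=11$, which suggests $\mathbb F_{11}$.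

**Step 4: $2+\zeta$ and $2+\zeta^2$ are in different orbits.** In $\mathbb F_{11}$ we have $3\ne1$ and $3^5=243=1$, so $\Phi_5(3)=0$ and there is a ring homomorphism $\psi:A\to\mathbb F_{11}$ with $\psi(\zeta)=3$. Since $3\cdot4=12=1$, $\psi(\zeta^{-1})=4$. Suppose $\tau(2+\zeta)=2+\zeta^2$ with $\tau\in\mathrm{Aut}(G)$. By (3),
$$2+\zeta^2=\eta\,(2+\zeta^\varepsilon),\qquad \varepsilon=\pm1,\ \eta\in A^\times.$$
Now $\psi(2+\zeta^2)=2+9=0$, while $\psi(2+\zeta)=5$, $\psi(2+\zeta^{-1})=6$, and $\psi(\eta)\ne0$ as $\eta$ is a unit. This is a contradiction.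

Together with Step 2, this shows that $2+\zeta$ and $2+\zeta^2=\sigma(2+\zeta)$ have the same type but lie in different $\mathrm{Aut}(G)$-orbits. So $G$ is not homogeneous. It remains to prove that it is profinitely rigid.

## 5. Dense subgroups of $\widehat G$ and the rigidity of $\mathbb Z[\zeta_5]\rtimes\mathbb Z$

The task is to reconstruct $G'$ from the knowledge that it sits densely in $\widehat G$ with $\widehat{G'}=\widehat G$. The following lemma recovers the translation subgroup with its action; we shall use it twice.

**Lemma 3.** Let $G$ be crystallographic with translation subgroup $T$ and $G_0=G/T$. Let $G'$ be finitely generated and residually finite with $\widehat{G'}\cong\widehat G$, regarded as a dense subgroup of $\widehat G=\widehat{G'}$. Put $T'=G'\cap\widehat T$. Then: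

1. $T'$ is normal in $G'$ and $G'/T'\cong\widehat G/\widehat T=G_0$.
2. $T'$ is a finitely generated free abelian group, and the natural map $T'\otimes\widehat{\mathbb Z}\to\widehat T$ is a $G_0$-equivariant isomorphism.
3. For $x\in\mathbb Z[G_0]$ we have $\ker(x|_{T'})\otimes\widehat{\mathbb Z}=\ker(x|_{\widehat T})$. In particular, if $\ker(x|_{\widehat T})\cong\widehat{\mathbb Z}^r$, then $\ker(x|_{T'})$ has rank $r$.

**Proof of 1.** $\widehat T$ is normal and open, and $G'$ is dense, so $G'$ meets every coset of $\widehat T$.

**Proof of 2.** As $\widehat T$ is open, $T'$ is dense in $\widehat T$. By 1, $T'$ has finite index in $G'$, so it is finitely generated. It is abelian and torsion-free because $\widehat T$ is. Each finite-index subgroup of $T'$ has finite index in $G'$, so the profinite topology of $G'$ induces that of $T'$, and the closure of $T'$ in $\widehat{G'}$, namely $\widehat T$, is the profinite completion of $T'$. This says that $T'\otimes\widehat{\mathbb Z}\to\widehat T$ is an isomorphism. Since $\widehat T$ is abelian, the conjugation actions of $G'$ on $T'$ and of $\widehat G$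 on $\widehat T$ factor through $G'/T'=\widehat G/\widehat T=G_0$, and they are compatible.

**Proof of 3.** $\widehat{\mathbb Z}$ is torsion-free, hence flat over $\mathbb Z$. Tensoring $0\to\ker(x|_{T'})\to T'\xrightarrow{x}T'$ with $\widehat{\mathbb Z}$ and using 2 gives the first claim. If $\ker(x|_{T'})$ has rank $r'$, then $\widehat{\mathbb Z}^{r'}\cong\widehat{\mathbb Z}^r$, and reduction modulo $2$ gives $r'=r$. $\square$

**Proof that $G=\mathbb Z[\zeta_5]\rtimes\mathbb Z$ is profinitely rigid.** Keep the notation of Section 4, let $G'$ be as in Lemma 3, and let $T'=G'\cap\widehat T$ and $A'=G'\cap\widehat A\subseteq T'$.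

**Step 1: ranks.** Let $N\in\mathbb Z[\mathbb Z/5]$ be the sum of the group elements. On $\widehat T=\widehat A\times5\widehat{\mathbb Z}$ it is $1+\zeta+\dots+\zeta^4=0$ on the first factor and multiplication by $5$ on the second. So $\ker(N|_{\widehat T})=\widehat A$ and $A'=\ker(N|_{T'})$. By Lemma 3(3), applied to $N$ and to $0$, $A'$ has rank $4$ and $T'$ has rank $5$.

**Step 2: $G'$ splits over $A'$.** The group $G'/A'$ embeds in $\widehat G/\widehat A=\widehat{\mathbb Z}$, so it is finitely generated, abelian and torsion-free. Its finite-index subgroup $T'/A'$ has rank $5-4=1$. Thus $G'/A'\cong\mathbb Z$, and $G'=A'\rtimes\langle g'\rangle$ for some $g'$.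

**Step 3: $A'$ is a $\mathbb Z[\zeta]$-module.** The map $G'\to\mathbb Z/5$ is onto and kills $A'$, so $g'$ maps to some $j\neq0$, and $g'$ acts on $A'\subset\widehat A$ as $\zeta^j$. Hence $1+x+x^2+x^3+x^4$ evaluated at $x=g'$ vanishes on $A'$, and $A'$ is a module over $\mathbb Z[x]/(\Phi_5)\cong\mathbb Z[\zeta]$, with $\zeta$ acting as $g'$. It is finitely generated. It is torsion-free: if $ry=0$ with $0\neq r\in\mathbb Z[\zeta]$ and $y\in A'$, then $\mathrm{Norm}(r)\,y=0$, since the norm is a multiple of $r$ in $\mathbb Z[\zeta]$; so $y=0$. It has rank $4/4=1$.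

**Step 4: conclude.** By Minkowski, every ideal class of $\mathbb Z[\zeta_5]$ contains an ideal of norm at most $\frac{4!}{4^4}\left(\frac4\pi\right)^2\sqrt{125}<2$, that is, the unit ideal. So $\mathbb Z[\zeta_5]$ is a PID, and a finitely generated torsion-free module of rank one over it is free. Thus $A'\cong\mathbb Z[\zeta]$ with $g'$ acting as $\zeta$, and $G'\cong\mathbb Z[\zeta]\rtimes\mathbb Z=G$. This proves Theorem 1. $\blacksquare$

## 6. Equal types are exactly the orbits of $\mathrm{Aut}(\widehat G)$

We now prove Theorem 2. The direction "$\Leftarrow$" is Lemma 2. For "$\Rightarrow$" let $\mathrm{tp}(u)=\mathrm{tp}(v)$. A type is a set of finite statements, so it cannot hand us an automorphism at once. It can hand us endomorphisms of $G$ that are onto modulo larger and larger finite quotients, and compactness of $\widehat G$ does the rest.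

**Step 1: definable verbal subgroups.** For $N\ge1$ let $G^N$ be the subgroup generated by all $N$-th powers; it is normal. It contains $NT$, whose elements are $N$-th powers and which is normal of finite index. The finite group $G/NT$ has order $M_0=[G:NT]$. An element of the image of $G^N$ is a product of images of $N$-th powers (inverses of $N$-th powers are $N$-th powers), and in a shortest such product the partial products are distinct, so at most $M_0$ factors are needed. Correcting by one element of $NT$, we see that every element of $G^N$ is a product of at most $M=M_0+1$ $N$-th powers. So $G^N$ is defined by the formula $\theta_N(x):\ \exists y_1\cdots y_M\ (x=y_1^N\cdots y_M^N)$.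

**Step 2: endomorphisms that are onto modulo $G^N$.** $G$ is an extension of a finite group by $\mathbb Z^n$, so it is finitely presented: $G=\langle s_1,\dots,s_d\mid r_1,\dots,r_l\rangle$. Write $u=w(s)$ for a tuple $w$ of words, and let $z_1,\dots,z_c$ be words such that the $z_i(s)$ represent all cosets of $G^N$. Then $u$ satisfies
$$\exists y_1\cdots y_d\Big(\bigwedge_j r_j(y)=1\ \wedge\ w(y)=x\ \wedge\ \forall g\bigvee_i\theta_N\big(g\,z_i(y)^{-1}\big)\Big),$$
with $y=s$ as witness. So $v$ satisfies it too. With a witness $y$ for $v$, the map $s_i\mapsto y_i$ extends to an endomorphism $f_N:G\to G$ with $f_N(u)=w(y)=v$, and the last clause says $f_N(G)G^N=G$.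

**Step 3: pass to a limit.** A finitely generated group has countably many finite-index subgroups, so $\widehat G$ is compact and metrizable. $\mathrm{Hom}(G,\widehat G)$ is the closed subset of $\widehat G^d$ cut out by the relations. Hence a subsequence of $(f_{k!})_k$ converges to some $f:G\to\widehat G$. Since $f_{k!}(u)=w(f_{k!}(s))=v$ for all $k$, also $f(u)=v$.

**Step 4: the limit has dense image.** Every finite-index normal subgroup $K$ of $G$ contains $G^{|G/K|}$, and each $G^N$ has finite index. So the closures $\overline{G^N}$ form a base of neighborhoods of $1$ in $\widehat G$. Fix $N$. For all large $k$ in the subsequence, $f\equiv f_{k!}$ modulo $\overline{G^N}$ on the generators, hence on $G$. Also $N\mid k!$, so $G^{k!}\subseteq G^N$ and $f_{k!}(G)G^N=G$. Therefore $f(G)\overline{G^N}=f_{k!}(G)\overline{G^N}\supseteq G\,\overline{G^N}=\widehat G$. This holds for every $N$.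

**Step 5: the limit extends to an automorphism.** $f$ extends to a continuous homomorphism $\hat f:\widehat G\to\widehat G$. Its image is compact and, by Step 4, dense, so $\hat f$ is onto. Finitely generated profinite groups are Hopfian (Ribes–Zalesskii, *Profinite Groups*, Prop. 2.5.2). Let us recall why. For each $n$ there are finitely many open subgroups of index $n$. The map $H\mapsto\hat f^{-1}(H)$ sends this finite set to itself, injectively because $\hat f$ is onto, hence bijectively. So every open subgroup has the form $\hat f^{-1}(H)$ and contains $\ker\hat f$. The open subgroups intersect trivially, so $\ker\hat f=1$. A continuous bijection of compact Hausdorff spaces is a homeomorphism. Thus $\hat f\in\mathrm{Aut}(\widehat G)$ is continuous and $\hat f(u)=v$. $\blacksquare$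

Consequently $G$ is homogeneous if and only if tuples of $G$ in the same orbit of continuous automorphisms of $\widehat G$ are always in the same $\mathrm{Aut}(G)$-orbit.

## 7. Structure of $G_{m,s}$ and of its completion

Fix $m\ge3$, $s\ge0$, and write $\zeta=\zeta_m$, $K=\mathbb Q(\zeta)$, $A=\mathbb Z[\zeta]$, and $L=\mathbb Z^{s+1}$ with basis $l_1,\dots,l_{s+1}$. Let $\chi:L\to\mathbb Z/m$ be given by $\chi(l_1)=1$ and $\chi(l_i)=0$ for $i\ge2$, and let $F=\ker\chi$. Then
$$G=G_{m,s}=A\rtimes L,\qquad(a,l)(b,l')=(a+\zeta^{\chi(l)}b,\ l+l'). \tag{4}$$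
Let us collect what we need.

**Nonzero elements of $A$ act injectively on $\widehat A$.** If $0\ne r\in A$, then $\mathrm{Norm}(r)$ is a nonzero integer and a multiple of $r$ in $A$, and $\widehat A$ is torsion-free. In particular $\zeta^e$ acts trivially on $\widehat A$ only if $m\mid e$.

**Crystallographic structure.** $T=A\times F$ is free abelian of rank $\varphi(m)+s+1$ and normal; $G/T\cong\mathbb Z/m$, with generator acting as $\zeta$ on $A$ and trivially on $F$. This is faithful. The quotients $G/kT=(A/kA)\rtimes(L/kF)$ give $\widehat G=\widehat A\rtimes\widehat L$ with $\widehat T=\widehat A\times\widehat F$, where $\chi$ extends to $\widehat L\to\mathbb Z/m$ with kernel $\widehat F$. Both $G$ and $\widehat G$ are torsion-free, being extensions of torsion-free groups by torsion-free groups.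

**Norm, invariants, center.** Let $N$ be the sum of the elements of $\mathbb Z/m$ in its group ring. On $\widehat T$ it is $0$ on $\widehat A$ and multiplication by $m$ on $\widehat F$, so $\ker(N|_{\widehat T})=\widehat A$. The invariants of $\mathbb Z/m$ in $\widehat T$ are $\widehat F$, because $1-\zeta\ne0$ acts injectively on $\widehat A$. An element $(b,l)\in\widehat G$ centralizes $\widehat T$ only if $\zeta^{\chi(l)}$ acts trivially on $\widehat A$, that is, only if $l\in\widehat F$; so the centralizer of $\widehat T$ is $\widehat T$. Hence the center of $\widehat G$ lies in $\widehat T$ and equals the invariants, that is, $\widehat F$.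

**Characteristic subgroup.** As in Section 4, $[G,G]=(1-\zeta)A$ has finite index in $A$ and $G/A\cong L$ is torsion-free, so $A$ is the set of elements with a positive power in $[G,G]$. The same argument applies to $J\rtimes L$ for a nonzero ideal $J$ of $A$, with $J$ in place of $A$.

For $j\in(\mathbb Z/m)^\times$ let $\sigma_j$ be the automorphism $\zeta\mapsto\zeta^j$ of $A$ and of $\widehat A$. We also use the stacked basis theorem in this form.

**Lemma 4.** Let $M$ be a free abelian group of rank $r\ge1$ and $\kappa:M\to C$ a surjection onto a finite cyclic group. Then $M$ has a basis $b_1,\dots,b_r$ such that $\kappa(b_1)$ generates $C$ and $\kappa(b_i)=0$ for $i\ge2$.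

**Proof.** By the stacked basis theorem there are a basis $b_1,\dots,b_r$ of $M$ and integers $d_i\ge1$ with $d_{i+1}\mid d_i$ such that the $d_ib_i$ form a basis of $\ker\kappa$. Then $C\cong\bigoplus\mathbb Z/d_i$. If $d_2>1$, a prime $p\mid d_2$ also divides $d_1$, and $C/pC$ has order at least $p^2$, which is impossible for cyclic $C$. So $d_i=1$ and $\kappa(b_i)=0$ for $i\ge2$, and $\kappa(b_1)$ generates $C$. $\square$

## 8. Rigidity of $G_{m,s}$ and the class number

We prove Theorem 3(1). First let $K$ have class number $1$, and let $G'$ be finitely generated and residually finite, dense in $\widehat{G'}=\widehat G$. Compared with Section 5, the new point is that $G'$ must be shown to split with a complement of rank $s+1$.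

**Step 1: $T'$ decomposes.** Let $T'=G'\cap\widehat T$, $A'=T'\cap\widehat A=\ker(N|_{T'})$, and let $F'=T'\cap\widehat F$ be the invariants of $\mathbb Z/m$ in $T'$, that is, the kernel of (generator $-1$). Lemma 3(3) gives $A'\otimes\widehat{\mathbb Z}=\widehat A$ and $F'\otimes\widehat{\mathbb Z}=\widehat F$, so $A'$ has rank $\varphi(m)$ and $F'$ has rank $s+1$. As $\widehat T=\widehat A\oplus\widehat F$, the finitely generated abelian group $X=T'/(A'+F')$ satisfies $X\otimes\widehat{\mathbb Z}=0$. But $X$ embeds in $\widehat X=X\otimes\widehat{\mathbb Z}$, so $X=0$. With $A'\cap F'=0$ we get $T'=A'\oplus F'$.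

**Step 2: a complement $L'$ of $A'$.** By Lemma 3(1) choose $g'\in G'$ mapping to $1\in\mathbb Z/m$. Then $g'^m\in T'$ commutes with $g'$, so it is invariant and lies in $F'$. Let $L'=\langle F',g'\rangle$. It is abelian, since $F'\subset\widehat F$ is central; it is finitely generated, and torsion-free since $\widehat G$ is. An element $fg'^i$ with $f\in F'$ lies in $T'$ only if $m\mid i$, and then it lies in $F'$. So $L'\cap T'=F'$ and $L'/F'\cong\mathbb Z/m$, whence $L'\cong\mathbb Z^{s+1}$. Further, $L'\cap A'\subseteq F'\cap A'=0$, and $A'L'$ contains $A'+F'=T'$ and $g'$, so $A'L'=G'$. The subgroup $A'=G'\cap\widehat A$ is normal. Thus $G'=A'\rtimes L'$, with $L'$ acting through a surjection $\chi':L'\to\mathbb Z/m$ with kernel $F'$.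

**Step 3: identify $G'$.** By Lemma 4, $L'$ has a basis $l_1',\dots,l_{s+1}'$ with $\chi'(l_1')=j\in(\mathbb Z/m)^\times$ and $\chi'(l_i')=0$ for $i\ge2$. On $A'\subset\widehat A$ the element $l_1'$ acts as $\zeta^j$, so $\Phi_m(l_1')=0$ on $A'$. Hence $A'$ is a finitely generated module over $\mathbb Z[x]/(\Phi_m)\cong\mathbb Z[\zeta]$, with $\zeta$ acting as $l_1'$. It is torsion-free by the norm argument, and it has rank one since it has rank $\varphi(m)=[K:\mathbb Q]$ over $\mathbb Z$. By class number $1$ it is free. So $A'\cong A$ with $l_1'$ acting as $\zeta$ and the other $l_i'$ trivially: $G'\cong G$.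

For the converse suppose the class number is not $1$, and let $J$ be a nonprincipal ideal of $A$. Put $G'=J\rtimes L$, a finitely generated group; it is crystallographic with translation subgroup $J\times F$, hence residually finite.

**Step 4: $\widehat{G'}\cong\widehat G$.** For a prime $p$ let $\mathbb Z_{(p)}$ be the localization of $\mathbb Z$ at $p$. Then $A\otimes\mathbb Z_{(p)}$ is a Dedekind domain with finitely many maximal ideals, hence a PID, and $J\otimes\mathbb Z_{(p)}$ is a nonzero ideal of it. So $J\otimes\mathbb Z_{(p)}\cong A\otimes\mathbb Z_{(p)}$ as $A$-modules, and therefore $J\otimes\mathbb Z_p\cong A\otimes\mathbb Z_p$ as $A\otimes\mathbb Z_p$-modules. Since $J$ and $A$ are free abelian of finite rank, taking the product over all $p$ gives an isomorphism $\theta:\widehat J\to\widehat A$ of $\widehat A$-modules, and it is a homeomorphism. It commutes with $\zeta$, so $(a,l)\mapsto(\theta(a),l)$ is an isomorphism $\widehat{G'}=\widehat J\rtimes\widehat L\to\widehat A\rtimes\widehat L=\widehat G$.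

**Step 5: $G'\not\cong G$.** An isomorphism $G'\to G$ carries the characteristic subgroup $J$ to $A$, by a map $\beta:J\to A$. It carries the group of automorphisms of $J$ induced by conjugation, which is $\langle\zeta\rangle$, to the corresponding group $\langle\zeta\rangle$ on $A$. So $\beta(\zeta x)=\zeta^j\beta(x)$ for some $j\in(\mathbb Z/m)^\times$. Then $\sigma_j^{-1}\beta:J\to A$ is bijective, additive, and commutes with $\zeta$, so it is $A$-linear, and $J$ is principal. This is a contradiction, so $G$ is not profinitely rigid. $\blacksquare$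

## 9. Non-homogeneity of $G_{m,s}$ when $(\mathbb Z/m)^\times\ne\{\pm1\}$

Let $m\ge3$ with $m\notin\{3,4,6\}$. Then $\varphi(m)>2$, so there is $j\in(\mathbb Z/m)^\times$ with $j\ne\pm1$. The mechanism is that of the pair $(1,\zeta)$ in Section 4. We only have to prevent the extra factor $\mathbb Z^s$ from helping $G$, and we do this by putting its generators into the tuple:
$$u=(1,\ \zeta,\ l_2,\dots,l_{s+1}),\qquad v=(1,\ \zeta^j,\ l_2,\dots,l_{s+1}),$$
with $1,\zeta,\zeta^j\in A\subset G$ and $l_i\in L\subset G$.

**Step 1: same type.** Choose $\lambda\in\widehat{\mathbb Z}^\times$ with $\lambda\equiv j$ mod $m$, and let $\gamma\in\mathrm{Aut}(\widehat L)$ be given by $\gamma(l_1)=\lambda l_1$ and $\gamma(l_i)=l_i$ for $i\ge2$. Then $\chi\gamma=j\chi$, so $\sigma_j(\zeta^{\chi(l)}b)=\zeta^{\chi(\gamma(l))}\sigma_j(b)$. Hence $(a,l)\mapsto(\sigma_j(a),\gamma(l))$ is an automorphism of $\widehat G$. It maps $u$ to $v$, so $\mathrm{tp}(u)=\mathrm{tp}(v)$ by Lemma 2.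

**Step 2: different orbits.** Suppose $\tau\in\mathrm{Aut}(G)$ and $\tau(u)=v$. As $A$ is characteristic, $\tau$ induces an element of $\mathrm{GL}(L)$ on $G/A=L$, which fixes $l_2,\dots,l_{s+1}$. Its determinant is $\pm1$, so it maps $l_1$ into $\pm l_1+\langle l_2,\dots,l_{s+1}\rangle$, where $\chi=\pm1$. Hence $\tau(\zeta a)=\zeta^{\pm1}\tau(a)$ for $a\in A$. With $\tau(1)=1$ this gives $\tau(\zeta)=\zeta^{\pm1}\ne\zeta^j$, a contradiction. So $G_{m,s}$ is not homogeneous. $\blacksquare$

## 10. Homogeneity of $G_{m,s}$ for $m=3,4,6$

Let $m\in\{3,4,6\}$, so $(\mathbb Z/m)^\times=\{\pm1\}$, and let $u,v\in G^q$ with $\mathrm{tp}(u)=\mathrm{tp}(v)$. By Theorem 2 there is a continuous $\alpha\in\mathrm{Aut}(\widehat G)$ with $\alpha(u)=v$. We must replace it by an automorphism of $G$.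

**Step 1: the form of $\alpha$.** First, $\alpha(\widehat T)=\widehat T$. The group $\alpha(\widehat T)$ is open and abelian. An element $h$ of it centralizes $\alpha(\widehat T)\cap\widehat T$, which is open in $\widehat T$ and so contains some $n\widehat T$. For $t\in\widehat T$ we get $n(hth^{-1}-t)=0$, so $hth^{-1}=t$. Thus $h$ centralizes $\widehat T$, and $h\in\widehat T$ by Section 7. The same holds for $\alpha^{-1}$.

So $\alpha$ induces an automorphism of $\widehat G/\widehat T=\mathbb Z/m$, multiplication by some $j\in(\mathbb Z/m)^\times=\{\pm1\}$. It follows that $\alpha$ commutes with $N$ on $\widehat T$ and preserves $\widehat A=\ker(N|_{\widehat T})$; it also preserves the center $\widehat F$. It induces $\gamma\in\mathrm{Aut}(\widehat L)$ on $\widehat G/\widehat A=\widehat L$, with $\chi\gamma=j\chi$. The map $(a,l)\mapsto(\sigma_{-1}(a),-l)$ is an automorphism of $G$ and of $\widehat G$. If $j=-1$, we compose $\alpha$ with it and replace $v$ by its image, which does not affect whether $v$ is in the $\mathrm{Aut}(G)$-orbit of $u$. So assume $j=1$, that is, $\chi\gamma=\chi$.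

Conjugation by $l_1$ is $\zeta$ on $\widehat A$, and $\chi(\gamma(l_1))=1$, so $\alpha|_{\widehat A}$ commutes with $\zeta$. Being continuous and additive, it is $\widehat{\mathbb Z}$-linear, hence $\widehat A$-linear. So it is multiplication by some $\eta\in\widehat A^\times$. Write $\alpha(0,l)=(\delta(l),\gamma(l))$. As $\alpha$ is a homomorphism and $\chi\gamma=\chi$, we have $\delta(l+l')=\delta(l)+\zeta^{\chi(l)}\delta(l')$. Also $\delta=0$ on $\widehat F$, because $\alpha(\widehat F)=\widehat F$. Therefore $\delta(l+f)=\delta(l)$ for $f\in\widehat F$, and every $l\in\widehat L$ is $e\,l_1+f$ with an integer $e\ge0$ representing $\chi(l)$ and $f\in\widehat F$. Put $a_0=\delta(l_1)$ and $n_e=1+\zeta+\dots+\zeta^{e-1}$. This depends only on $e$ mod $m$, because $1+\zeta+\dots+\zeta^{m-1}=0$. Then $\delta(l)=n_{\chi(l)}a_0$ and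
$$\alpha(a,l)=\big(\eta a+n_{\chi(l)}a_0,\ \gamma(l)\big),\qquad \eta\in\widehat A^\times,\ a_0\in\widehat A,\ \chi\gamma=\chi. \tag{5}$$
Conversely, if $\eta'\in A^\times$, $a_0'\in A$ and $\gamma'\in\mathrm{GL}(L)$ with $\chi\gamma'=\chi$, then
$$(a,l)\mapsto\big(\eta'a+n_{\chi(l)}a_0',\ \gamma'(l)\big) \tag{6}$$
is an automorphism of $G$. It is a homomorphism since $n_{e+e'}=n_e+\zeta^en_{e'}$, and it is bijective since $\eta'$ and $\gamma'$ are invertible on $A$ and $L$.

One would like to use $\eta,a_0,\gamma$ themselves in (6). This fails, because the tuple may not pin them down. For example, $(a,l)\mapsto(\eta a,l)$ fixes $u=v=(0,l_1)$ for every $\eta\in\widehat A^\times$; and if all entries of $u$ lie in $A$, then $\gamma$ is not constrained by $u$ at all beyond $\chi\gamma=\chi$. So we must show that whatever part of the data is constrained by $u$ and $v$ is already integral, and that the rest can be approximated by integral data.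

**Step 2: normalize the tuple.** Let $P\le L$ be generated by the images of the entries of $u$, and let $r$ be its rank. If $r\ge1$, Lemma 4 applied to $\chi|_P:P\to\chi(P)$ gives a basis $p_1,\dots,p_r$ of $P$ with $p_2,\dots,p_r\in F$. The surjection $\mathbb Z^q\to P$ sending the standard basis to the images of the entries of $u$ splits. Lifts of $p_1,\dots,p_r$ together with a basis of the kernel form a basis of $\mathbb Z^q$. So some element of $\mathrm{GL}_q(\mathbb Z)$ transforms the tuple of images into $(p_1,\dots,p_r,0,\dots,0)$. $\mathrm{GL}_q(\mathbb Z)$ is generated by elementary matrices, permutations and sign changes, and each of these lifts to a Nielsen move on $q$-tuples of group elements (multiply one entry by another or its inverse, permute, invert an entry). Nielsen moves are invertible and commute with homomorphisms. Applying the same moves to $u$ and $v$ does not change whether a given automorphism maps $u$ to $v$. So we may assume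
$$u=\big((c_1,p_1),\dots,(c_r,p_r),(c_{r+1},0),\dots,(c_q,0)\big),\qquad c_i\in A.$$
Write $v_i=(d_i,\cdot)$ with $d_i\in A$. Put $e=\chi(p_1)$ if $r\ge1$, and $e=0$, $n_e=0$ if $r=0$. As $n_0=0$, (5) gives
$$d_1=\eta c_1+n_ea_0,\qquad d_i=\eta c_i\quad(i\ge2). \tag{7}$$
The second component of $v_i$ is $\gamma(p_i)$ for $i\le r$ and $0$ for $i>r$. By (6) it suffices to find:

* (a) $\eta'\in A^\times$ and $a_0'\in A$ with $\eta'c_1+n_ea_0'=d_1$ and $\eta'c_i=d_i$ for $i\ge2$;
* (b) $\gamma'\in\mathrm{GL}(L)$ with $\chi\gamma'=\chi$ and $\gamma'|_P=\gamma|_P$.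

**Step 3: two facts about $A\subset\widehat A$.** Fact 1: $n\widehat A\cap A=nA$ for every $n\in A$. For $n\neq0$ the group $A/nA$ is finite, so $A/nA=(A/nA)\otimes\widehat{\mathbb Z}=\widehat A/n\widehat A$, which gives the claim; for $n=0$ it is trivial. Fact 2: if $\eta x=y$ with $x,y\in A$ and $x\ne0$, then $\eta\in A^\times$. In $K\otimes\widehat{\mathbb Z}$, which contains $K$ and $\widehat A$, we have $\eta=y/x\in K\cap\widehat A$. If $z\in K\cap\widehat A$, choose an integer $n\ge1$ with $nz\in A$; then $nz\in n\widehat A\cap A=nA$ by Fact 1, so $z\in A$. Thus $\eta\in A$. Also $y\ne0$, and $\eta^{-1}y=x$ gives $\eta^{-1}\in A$ in the same way.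

**Step 4: proof of (a).** If some $c_i\ne0$ with $i\ge2$, then (7) and Fact 2 give $\eta\in A^\times$. Take $\eta'=\eta$. By (7), $d_1-\eta c_1\in n_e\widehat A\cap A=n_eA$ (Fact 1), and this gives $a_0'$.

Now let $c_i=0$ for all $i\ge2$; then $d_i=0$ for $i\ge2$, and only the first equation remains. If $n_e=0$, then $d_1=\eta c_1$. Take $a_0'=0$, and $\eta'=\eta$ if $c_1\ne0$ (a unit of $A$ by Fact 2), $\eta'=1$ if $c_1=0$.

Let finally $n_e\ne0$. Here $\eta$ need not lie in $A$. But in (a) it matters only modulo $n_e$, and there it can be replaced by a unit of $A$: we claim that $A^\times\to(A/n_eA)^\times$ is onto. We check all $e\not\equiv0$ mod $m$.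

* $m=3$: $n_1=1$ and $n_2=1+\zeta=-\zeta^2$ are units, so the quotient is the zero ring.
* $m=4$, $\zeta=i$: $n_1=1$ and $n_3=1+i-1=i$ are units; $n_2=1+i$ and $A/n_2A=\mathbb F_2$, whose unit group is trivial.
* $m=6$, with $\zeta^2=\zeta-1$ and $\mathrm{Norm}(a+b\zeta)=a^2+ab+b^2$: $n_1=1$ and $n_5=\zeta^2$ are units (as $n_4+\zeta^4=2\zeta-1-\zeta=\zeta-1$). The elements $n_2=1+\zeta$ and $n_4=n_3+\zeta^3=2\zeta-1$ have norm $3$, so the quotient is $\mathbb F_3$, and $\pm1$ map onto $\mathbb F_3^\times$. Finally $n_3=1+\zeta+\zeta^2=2\zeta$, so the quotient is $A/2A=\mathbb F_4$, as $x^2-x+1$ is irreducible modulo $2$; the cube roots of unity $1,\ \zeta^2=\zeta-1,\ \zeta^4=-\zeta$ map onto $\mathbb F_4^\times$.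

Since $A/n_eA=\widehat A/n_e\widehat A$, the image of $\eta$ lies in $(A/n_eA)^\times$. So there is $\eta'\in A^\times$ with $\eta'\equiv\eta$ mod $n_e\widehat A$. Then $d_1-\eta'c_1=(\eta-\eta')c_1+n_ea_0\in n_e\widehat A\cap A=n_eA$, which gives $a_0'$.

**Step 5: $\gamma$ is integral on the saturation of $P$.** Since $v\in G^q$, $\gamma(P)\subset L$. Let $\bar P=(P\otimes\mathbb Q)\cap L$, and let $\bar P'$ be the analogous saturation of $\gamma(P)$. If $x\in\bar P$ and $kx\in P$ with $k\ge1$, then $k\gamma(x)\in\gamma(P)\subset L$, so $\gamma(x)\in(L\otimes\mathbb Q)\cap\widehat L=L$ and $\gamma(x)\in\bar P'$. The same argument for $\gamma^{-1}$ and $\gamma(P)$ shows that $\gamma:\bar P\to\bar P'$ is an isomorphism. On $\bar P$ we have $\chi\gamma=\chi$; in particular $\chi(\bar P)=\chi(\bar P')$.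

**Step 6: proof of (b).** The quotients $L/\bar P$ and $L/\bar P'$ are torsion-free, so $L=\bar P\oplus R=\bar P'\oplus R'$, with $\operatorname{rank}R=\operatorname{rank}R'$. If this rank is $0$, then $\bar P=\bar P'=L$, and $\gamma'=\gamma|_L$ works.

Otherwise let $\chi(\bar P)=\chi(\bar P')=e_0\mathbb Z/m\mathbb Z$ with $e_0\mid m$. Composing $\chi$ with $\mathbb Z/m\to\mathbb Z/e_0$ kills $\bar P$ and $\bar P'$, so its restrictions $R\to\mathbb Z/e_0$ and $R'\to\mathbb Z/e_0$ are onto. By Lemma 4 there are bases $(r_i)$ of $R$ and $(r_i')$ of $R'$ with $r_1,r_1'$ mapping to generators of $\mathbb Z/e_0$, and $r_i,r_i'\mapsto0$ for $i\ge2$. For $i\ge2$ we then have $\chi(r_i)\in e_0\mathbb Z/m\mathbb Z=\chi(\bar P)$, so after subtracting an element of $\bar P$ from $r_i$ we may assume $\chi(r_i)=0$. Likewise, subtracting elements of $\bar P'$, we may assume $\chi(r_i')=0$ for $i\ge2$. This changes the complements $R,R'$ but not the decompositions as direct sums.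

It remains to match $r_1$ and $r_1'$, and here the size of the unit group enters. As $e_0\in\{1,2,3,4,6\}$, $(\mathbb Z/e_0)^\times$ consists of the classes of $\pm1$. So after possibly replacing $r_1'$ by $-r_1'$, $\chi(r_1')\equiv\chi(r_1)$ mod $e_0$. The difference lies in $e_0\mathbb Z/m\mathbb Z=\chi(\bar P')$, so after adding an element of $\bar P'$ to $r_1'$ we have $\chi(r_1')=\chi(r_1)$. Define $\gamma'$ to be $\gamma$ on $\bar P$, with $\gamma'(r_i)=r_i'$ for all $i$. It maps $L=\bar P\oplus\langle r_i\rangle$ isomorphically onto $\bar P'\oplus\langle r_i'\rangle=L$, so $\gamma'\in\mathrm{GL}(L)$. It satisfies $\chi\gamma'=\chi$ and $\gamma'|_P=\gamma|_P$. This proves (b).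

**Step 7: conclude.** The automorphism (6) of $G$ given by $(\eta',a_0',\gamma')$ sends $u_i=(c_i,p_i)$, or $(c_i,0)$ for $i>r$, to $v_i$ by (a) and (b). So $G_{m,s}$ is homogeneous for $m\in\{3,4,6\}$. Together with Section 9 this proves Theorem 3(2). $\blacksquare$
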